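# Twists of $S/\mathcal I_{n,r}$ in the derived category of modules equivariant under monomial matrices

## 1. Generation fails, and only by direct summands

**Setting of both theorems.** Let $k$ be an infinite field of arbitrary characteristic, $S=k[x_1,x_2,\dots]$, and let $\mathfrak M\subset \mathrm{GL}_\infty$ be the group of generalized permutation (monomial) matrices, acting through the standard representation $\mathbf V=\mathrm{span}_k(x_1,x_2,\dots)$. A representation of $\mathfrak M$ is *polynomial* if it is a subquotient of a (possibly infinite) direct sum of tensor powers of $\mathbf V$. Let $\mathrm{Mod}_S$ be the category of $S$-modules in polynomial representations, and let $\mathcal D=\mathrm D^b_{\mathrm{fgen}}(\mathrm{Mod}_S)$ be its bounded derived category with finitely generated cohomology. With $\mathbb N=\{0,1,2,\dots\}$ and $n,r\in\mathbb N$, let $\mathcal I_{n,r}$ be the $\mathfrak M$-stable ideal generated by $(x_1\cdots x_{n+1})^{r+1}$; put $\mathcal I_{-1,r}=S$ and write $S/\mathcal I_{n,\infty}:=S$. For $r\in\mathbb N\cup\{\infty\}$ let $\mathcal T_r\subset \mathcal D$ be the triangulated subcategory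 generated by the twists $S/\mathcal I_{n,r}\otimes L$, with $n\in\mathbb N$ and $L$ an irreducible polynomial representation. Let $H\subset K_0(\mathcal D)$ be the subgroup generated by the classes of all these twists, for all $r\le\infty$.

For a representation $\rho$ of the symmetric group $S_n$ and an $n$-element set $B$ put $\rho_B=k[\mathrm{Bij}([n],B)]\otimes_{k[S_n]}\rho$. Let $X_{r,n,\rho}=\bigoplus_w\rho_{B(w)}$, where $w$ runs over the exponent vectors with exactly $n$ entries $>r$ and $B(w)$ is the set of their positions. The variable $x_a$ maps the $w$-summand to the $(w+e_a)$-summand by the identity if $B(w+e_a)=B(w)$, and is zero otherwise. For trivial $\rho$ this is $\mathcal I_{n-1,r}/\mathcal I_{n,r}$.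

**Theorem A.** The categories $\mathcal T_0,\mathcal T_1,\dots,\mathcal T_\infty$ together do not generate $\mathcal D$; hence there is no semiorthogonal decomposition $\mathcal D=\langle\mathcal T_0,\mathcal T_1,\dots,\mathcal T_\infty\rangle$. More precisely, the classes $[X_{r,n,\rho}]$ ($r,n\in\mathbb N$, $\rho$ a nontrivial irreducible $S_n$-representation, up to isomorphism) are linearly independent in $K_0(\mathcal D)/H$. In particular no such $X_{r,n,\rho}$ lies in the triangulated subcategory generated by all the $\mathcal T_r$, $r\le\infty$. Such $\rho$ exist for every $n\ge 3$ in every characteristic, and for $n=2$ if $\operatorname{char}k\neq2$.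

**Theorem B.** Let $\overline{\mathcal T}_r$ be the closure of $\mathcal T_r$ in $\mathcal D$ under triangles, shifts and direct summands. Then, in every characteristic,
$$\mathcal D=\langle\overline{\mathcal T}_0,\overline{\mathcal T}_1,\overline{\mathcal T}_2,\dots,\overline{\mathcal T}_\infty\rangle$$
is a semiorthogonal decomposition. Moreover:

1. $\operatorname{Hom}(\mathcal T_r,\mathcal T_s)=0$ for $r<s\le\infty$.
2. $\overline{\mathcal T}_\infty=\mathcal T_\infty$, but $\overline{\mathcal T}_r\ne\mathcal T_r$ for every finite $r$.
3. $\overline{\mathcal T}_r$ is generated, without adding summands, by the explicit modules $J_r(V)$ defined in Section 5.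
4. An object $X\in\mathcal D$ lies in the triangulated subcategory generated by all $\mathcal T_r$, $r\le\infty$, if and only if $[X]\in H$.

**What the words mean.** "Triangulated subcategory generated by" means the smallest strictly full triangulated subcategory containing the given objects. It is closed under shifts and cones, but not a priori under direct summands. Here is a tiny example of the difference. In the bounded derived category of finite-dimensional vector spaces, $k\oplus k$ generates a subcategory in which every object has even Euler characteristic. It does not contain $k$, although $k$ is a summand of its generator.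

A *semiorthogonal decomposition* $\mathcal D=\langle\mathcal T_i\rangle_{i\in I}$, with $I$ totally ordered, means two things:

* (a) $\operatorname{Hom}(X,Y)=0$ for $X\in\mathcal T_i$, $Y\in\mathcal T_j$, $i<j$;
* (b) $\mathcal D$ is generated by the $\mathcal T_i$.

The order of indices is $0<1<2<\dots<\infty$. The negative statement of Theorem A concerns (b), so the orientation in (a) does not matter for it.

**Why one would ask.** For a group $G$ acting on an algebra, a $G$-stable ideal $\mathfrak p$ is $G$-prime if for $G$-stable ideals, $\mathfrak a\mathfrak b\subset\mathfrak p$ forces $\mathfrak a\subset\mathfrak p$ or $\mathfrak b\subset \mathfrak p$. It is known that the nonzero $\mathfrak M$-primes of $S$ are exactly the $\mathcal I_{n,r}$. So the $\mathcal T_r$ are built from the quotients by primes, sorted by $r$. For $\mathrm{GL}_\infty$-equivariant modules over an infinite field of characteristic $p>0$ the analogous statement is known: $\mathrm D^b_{\mathrm{fgen}}(\mathrm{Mod}_S)=\langle\mathcal T_1,\mathcal T_p,\mathcal T_{p^2},\dots,\mathcal T_\infty\rangle$, with $\mathcal T_q$ generated by the $S/(x_1^q,x_2^q,\dots)\otimes L_\lambda$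 and $\mathcal T_\infty$ by the $S\otimes L_\lambda$, where $L_\lambda$ runs over the irreducible $\mathrm{GL}_\infty$-representations. The orientation in (a) agrees with this: there $\operatorname{Hom}(S,S/\mathfrak m)\neq0$ with $S\in\mathcal T_\infty$ and $S/\mathfrak m\in\mathcal T_1$. The question, asked in Karthik Ganapathy, "Resolutions of symmetric ideals via stratifications of derived categories" (arXiv:2407.16071, 2024), is whether $\mathcal D=\langle\mathcal T_0,\mathcal T_1,\dots,\mathcal T_\infty\rangle$.

**The ideals.** $\mathcal I_{n,r}$ is spanned by the monomials with at least $n+1$ exponents $>r$. So $\mathcal I_{0,0}=\mathfrak m=(x_1,x_2,\dots)$; $S/\mathcal I_{0,1}$ is spanned by squarefree monomials; $S/\mathcal I_{1,0}$ is spanned by $1$ and the pure powers $x_i^a$.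

**Existence of $\rho$.** For $n=2$ and $\operatorname{char} k\ne2$ take the sign. Let $n\ge3$ and suppose the trivial representation were the only irreducible one. Then the augmentation ideal of $k[S_n]$ would be the Jacobson radical, hence nilpotent. In characteristic $0$ the radical is $0$, a contradiction. In characteristic $p$, for every $g$ we get $g^{p^e}-1=(g-1)^{p^e}=0$ for large $e$, so $S_n$ would be a $p$-group, but $6\mid n!$.

## 2. Modules as functors on weighted finite sets

**Definition.** Let $\mathcal C$ be the category of pairs $(E,w)$ with $E$ a finite set and $w:E\to\mathbb Z_{>0}$. A morphism $(E,w)\to(F,v)$ is an injection $f:E\to F$ with $v(f(e))\ge w(e)$ for all $e$. Let $\mathcal C^\times$ be the groupoid of its isomorphisms (bijections with $vf=w$). The *length* of $w$ is $|E|$ and the *size* is $\sum_e w(e)$.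

**Proposition 2.1.** Polynomial representations of $\mathfrak M$ are the same as functors $\mathcal C^\times\to\mathrm{Vect}_k$, and $\mathrm{Mod}_S$ is the category of functors $\mathcal C\to\mathrm{Vect}_k$.

**Proof.** *From representations to functors.* Since $k$ is infinite, distinct monomial characters of the diagonal torus are distinct functions, hence linearly independent. Tensor powers of $\mathbf V$ are sums of weight spaces, so every polynomial representation is $M=\bigoplus_wM_w$ over finitely supported $w:\mathbb Z_{>0}\to\mathbb N$. In a tensor power, $M_w$ is spanned by tensors in the $x_i$ with $i\in\operatorname{supp}w$, so permutations fixing $\operatorname{supp}w$ pointwise act trivially on $M_w$. This passes to sums and subquotients. Given $(E,w)$, choose an injection $\iota:E\hookrightarrow\mathbb Z_{>0}$ and set $M(E,w)=M_{\iota_*w}$. For two choices $\iota,\iota'$ pick a permutation $\sigma$ with $\sigma\iota=\iota'$; it gives an isomorphism $M_{\iota_*w}\to M_{\iota'_*w}$. Two such $\sigma$ differ by a permutation fixing the support, so the isomorphism does not depend on $\sigma$. Thus $M(E,w)$ is canonical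 and functorial on $\mathcal C^\times$, and $M=\bigoplus_wM(\operatorname{supp}w,w)$.

*Back.* A functor $F$ on $\mathcal C^\times$ gives $\bigoplus_wF(\operatorname{supp}w,w)$, with permutations acting by relabelling and the torus by weights. It is polynomial: $F$ is a quotient of a sum of representable functors, and the one represented by $([\ell],w)$ gives the span of the vectors $x_{i_1}^{\otimes w_1}\otimes\cdots\otimes x_{i_\ell}^{\otimes w_\ell}$ ($i_1,\dots,i_\ell$ distinct) in a tensor power.

*Modules.* An $S$-module structure is a family of commuting operators $x_a:M_w\to M_{w+e_a}$ with $\sigma x_a=x_{\sigma(a)}\sigma$. Given these, let $f:(E,w)\to(F,v)$ act by relabelling along $f$ followed by multiplication by $x^{v-f_*w}$; commutativity and equivariance give functoriality. Conversely a functor on $\mathcal C$ yields $x_a$ as the image of the inclusion $(\operatorname{supp}w,w)\to(\operatorname{supp}(w+e_a),w+e_a)$. Every morphism is an isomorphism followed by such elementary ones, so the two constructions are inverse. $\square$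

For example, $S$ is the constant functor $k$. The representation $\mathbf V$ is $k$ on one-point sets of weight $1$ and zero elsewhere.

**Conventions.** For $w:E\to\mathbb N$ with zeros allowed, put $M(E,w):=M(\operatorname{supp}w,w|_{\operatorname{supp}w})$. Then for every $a\in E$ we have $x_a:M(E,w)\to M(E,w+e_a)$. Tensor products are
$$(M\otimes N)(E,w)=\bigoplus_{u+v=w}M(E,u)\otimes N(E,v),\qquad u,v:E\to\mathbb N .$$
For instance $\mathbf V\otimes\mathbf V$ is $k$ at $(\{1\},2)$, and the regular representation of $S_2$ at $(\{1,2\},(1,1))$. In $S\otimes L$ the ring $S$ acts on the first factor: $x_a$ raises $u$ and leaves $v$ alone.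

An irreducible polynomial representation $L$ is supported on one isomorphism class $(Y,\lambda)$ of $\mathcal C$, its *type*, and is given by an irreducible representation $L(Y,\lambda)$ of the finite group $\mathrm{Aut}(Y,\lambda)$. So $L(E,v)\ne0$ forces $(\operatorname{supp}v,v)$ to have the type of $L$. For example $\mathbf V$ has type $(\{1\},1)$, and the trivial representation $k$ has type $\emptyset$.

**Finite generation.** For $u:F\to\mathbb Z_{>0}$ let $P_u$ be the representable functor: $P_u(E,w)$ has as basis the injections $f:F\to E$ with $w\circ f\ge u$. The finitely generated modules are the quotients of finite sums of $P_u$'s. Their values are finite dimensional.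

**Proposition 2.2.** Submodules of finitely generated modules are finitely generated.

**Proof.** It suffices to treat $N\subset P_u$ with $F=[d]$. Consider triples $(m,w,f)$ with $w:[m]\to\mathbb Z_{>0}$ and $f:[d]\to[m]$ injective with $wf\ge u$. Write $(m,w,f)\preceq(m',w',f')$ if some strictly increasing $g:[m]\to[m']$ satisfies $w'g\ge w$ and $f'=gf$. Encode a triple as the word of length $m$ whose $i$-th letter is $(w(i),c)$, where $c=f^{-1}(i)$, or $c=0$ if $i\notin\operatorname{im}f$. The alphabet $\mathbb Z_{>0}\times\{0,\dots,d\}$, with $\le$ in the first and equality in the second coordinate, is well-quasi-ordered. By Higman's lemma so are words under the subword order, and that order is $\preceq$.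

For $0\ne\nu\in N([m],w)$ let $\mathrm{in}(\nu)$ be the lexicographically largest $f=(f(1),\dots,f(d))$ occurring in $\nu$. A strictly increasing $g$ preserves the strict lexicographic order, so $\mathrm{in}(g_*\nu)=g\circ\mathrm{in}(\nu)$. Choose finitely many $\nu_i\in N([m_i],w_i)$ such that every $(m,w,\mathrm{in}(\nu))$ is $\succeq$ some $(m_i,w_i,\mathrm{in}(\nu_i))$, and let $N'$ be the submodule they generate. If $N'\ne N$, choose $([m],w)$ and $\nu\in N([m],w)\setminus N'$ with $\mathrm{in}(\nu)$ minimal. For a suitable $i$ and $g$, the element $g_*\nu_i\in N'$ has the same initial term. Subtracting a scalar multiple of it gives an element of $N\setminus N'$ with smaller initial term, or $0\notin N\setminus N'$. Either is a contradiction. $\square$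

So finitely generated modules form an abelian category, $\mathcal D$ is triangulated, and by truncation $\mathcal D$ is generated by finitely generated modules. Moreover $K_0(\mathcal D)$ is the Grothendieck group of finitely generated modules, via $[X]=\sum(-1)^i[H^i(X)]$. For each $(E,w)$ and each subgroup $G\subset\mathrm{Aut}(E,w)$, evaluation $M\mapsto[M(E,w)]$ is a homomorphism $K_0(\mathcal D)\to K_0(\mathrm{rep}_kG)$, and the target has the irreducible representations as a basis.

**Shifts.** For $t\ge1$ let $(\Sigma_tM)(E,w)=M(E\sqcup\{*\},w\sqcup t)$. This is an exact endofunctor of $\mathrm{Mod}_S$. Multiplication by $x_*^t$ is a natural transformation $\xi_t:\mathrm{id}\to\Sigma_t$. Iterating, $\xi_t^{(c)}:\mathrm{id}\to\Sigma_t^c$ is multiplication by $x_{*_1}^t\cdots x_{*_c}^t$, and $\xi_t^{(c+1)}=\Sigma_t(\xi_t^{(c)})\circ\xi_t$ up to naming the stars. Say that $M$ is *generated in length $\le\ell$* if it is generated by the $M(E,w)$ with $|E|\le\ell$, i.e. if it is a quotient of a sum of $P_u$'s with $|F|\le\ell$.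

**Lemma 2.3.** $\Sigma_t$ preserves finite generation. If $M$ is generated in length $\le\ell$, then so is $\Sigma_tM$, and $\operatorname{coker}(\xi_t:M\to\Sigma_tM)$ is generated in length $\le\ell-1$.

**Proof.** An injection $F\to E\sqcup\{*\}$ either misses $*$ or sends exactly one $i\in F$ to it, which needs $u_i\le t$. Hence
$$\Sigma_tP_u=P_u\oplus\bigoplus_{i\in F,\ u_i\le t}P_{u|_{F\setminus i}},\qquad \xi_t=\text{inclusion of the first summand.}$$
This proves the lemma for $P_u$. A surjection $P\to M$ from a sum of such modules induces surjections $\Sigma_tP\to\Sigma_tM$ and $\operatorname{coker}(\xi_t)_P\to\operatorname{coker}(\xi_t)_M$. $\square$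

The drop from $\ell$ to $\ell-1$ is what the generation proof in Section 7 feeds on.

## 3. The case $r=0$ in lengths one and two, by hand

Let us try to prove generation for $r=0$, where $\mathcal I_{0,0}=\mathfrak m$.

**Finite length.** $S/\mathfrak m\otimes L=L$, with all variables acting by zero. So every irreducible $L$ is in $\mathcal T_0$, and so is every module of finite length (filter by size).

**Length one.** Let $M$ be finitely generated and supported on one-point sets. It amounts to a graded $k[y]$-module $V$ in degrees $\ge1$, a finite sum of modules $y^dk[y]$ and shifts of $k[y]/(y^e)$. The latter give modules of finite length. The module for $yk[y]$ is $\mathfrak m/\mathcal I_{1,0}$, with basis the $x_i^a$, $a\ge1$; it is a shifted cone of $S/\mathcal I_{1,0}\to S/\mathcal I_{0,0}$, so it lies in $\mathcal T_0$. The module for $y^dk[y]$ is a submodule of it with quotient of finite length. So everything of length one is in $\mathcal T_0$.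

**Length two.** The module $Q=\mathcal I_{1,0}/\mathcal I_{2,0}$ has basis $x_i^ax_j^b$ with $i\ne j$ and $a,b\ge1$. Both $Q$ and its twists lie in $\mathcal T_0$. Now $Q\otimes\mathbf V$ has basis $x_i^ax_j^b\otimes x_l$, and $S$ acts on the left factor without changing $\{i,j\}$ or $l$. So
$$Q\otimes\mathbf V=M_2\oplus M_3,\qquad M_2:\ l\in\{i,j\},\qquad M_3:\ l\notin\{i,j\}.$$
Every approach to generation wants $M_2$ and $M_3$ separately: they live in lengths two and three. But $\mathcal T_0$ contains their sum, and nothing in the definition hands us the summands.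

**The class of $M_2$.** Assume $\operatorname{char}k\ne2$. I claim $[M_2]\equiv[X_{0,2,\mathrm{sgn}}]$ modulo $H$. Let $W$ have as basis the monomials $x_i^ax_j^b$ ($i\neq j$, $a,b\ge1$) with one of the two variables marked; marks are preserved by $S$, and multiplication by a third variable is zero. The marks carry the regular representation of $S_2$, so $W\cong X_{0,2,\mathrm{triv}}\oplus X_{0,2,\mathrm{sgn}}$. The map $x_i^ax_j^b\otimes x_i\mapsto x_i^{a+1}x_j^b$ with $i$ marked embeds $M_2$ into $W$, with image the part where the marked exponent is $\ge2$. The quotient $W/M_2$ has basis $x_ix_j^b$ with $i$ marked. It is isomorphic to the span of the $x_j^b\otimes x_i$, $i\ne j$, in $(\mathfrak m/\mathcal I_{1,0})\otimes\mathbf V$. That span has as complementary summand the span of the $x_j^b\otimes x_j$, which is of length one and so in $\mathcal T_0$. Hence $[W/M_2]\in H$. Also $[X_{0,2,\mathrm{triv}}]=[Q]\in H$. So $[M_2]=[W]-[W/M_2]\equiv[X_{0,2,\mathrm{sgn}}]$.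

By Theorem A this class is not in $H$. So here is a twist in $\mathcal T_0$ with a direct summand $M_2$ that is not in the category generated by all the $\mathcal T_r$. It remains to prove that $K_0$ really detects it.

## 4. Independence in the Grothendieck group: proof of Theorem A

**Why one evaluation is not enough.** The obvious test for $X_{0,2,\mathrm{sgn}}$ is the value at the weight $(N,N)$ with $N$ large, as an $S_2$-representation: the value is $\mathrm{sgn}$. But $(S/\mathcal I_{2,0}\otimes\mathbf V)(N,N)$ is spanned by the choices $v=e_1$ and $v=e_2$, so it is the regular representation and contains $\mathrm{sgn}$ too. Twists can produce signs here. They betray themselves elsewhere, however. At the weight $(N,N,1)$, a summand of $S/\mathcal I_{2,0}\otimes\mathbf V$ is indexed by $v=e_l$ such that $w-v$ has at most two nonzero entries. This forces $l=3$, and the value is the trivial representation of $S_2$, while $X_{0,2,\rho}$ is zero there. So one should pin the twist down on extra points first, and look at $(N,\dots,N)$ only when nothing but the trivial twist is left. The proof does this in general.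

**Step 0: reduction to a relation in $K_0$.** The objects $X$ with $[X]\in H$ form a strictly full triangulated subcategory that contains all twists. Hence it contains the category generated by all $\mathcal T_r$. So the independence statement implies all the other assertions of Theorem A. Suppose we have a relation with finitely many terms,
$$\sum a_{r,n,\rho}[X_{r,n,\rho}]=\sum c_{m,s,L}[S/\mathcal I_{m,s}\otimes L]+\sum c_{\infty,L}[S\otimes L],\tag{4.1}$$
with $r,n,m,s\in\mathbb N$, the $\rho$ nontrivial irreducible and pairwise non-isomorphic for each $n$, and the $L$ pairwise non-isomorphic. We show that *all* coefficients vanish. Each $X_{r,n,\rho}$ is finitely generated, namely by its part of weight $((r+1)^n)$, so (4.1) makes sense. Fix $q$ larger than all $r,n,m,s$ and all lengths and all parts of types of the $L$ that occur, and put $N=3q+1$. Since $\mathcal I_{m,s}$ is spanned by the monomials with at least $m+1$ exponents $>s$,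
$$(S/\mathcal I_{m,s}\otimes L)(E,w)=\bigoplus_vL(E,v)\quad\text{over } v\le w \text{ such that } w-v\text{ has at most }m\text{ entries}>s,\tag{4.2}$$
and for $S\otimes L$ the second condition is dropped. A summand with $L(E,v)\neq0$ has fewer than $q$ nonzero entries in $v$, all smaller than $q$.

**Step 1: the free twists drop out, $c_{\infty,L}=0$.** The purpose is to use weights so large that only $S\otimes L$ survives. Let $|Z|=N$, let $(Y,\kappa)\in\mathcal C$ be arbitrary, and evaluate (4.1) at $(Z\sqcup Y,\,w)$ with $w=N$ on $Z$ and $w=\kappa$ on $Y$, as representations of $\mathrm{Aut}(Y,\kappa)$. In (4.2), $w-v$ has at least $|Z|=N>m$ entries $\ge N-q>s$, so the terms $S/\mathcal I_{m,s}\otimes L$ vanish. Likewise $w$ has at least $N>n$ entries $>r$, so $X_{r,n,\rho}$ vanishes. Only the $S\otimes L$ remain.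

For $(Y',\kappa')\in\mathcal C$ put
$$F_L(Y',\kappa')=\bigoplus_{\beta\le\kappa',\ \operatorname{supp}\beta=Y'}\ \bigoplus_{\alpha:Z\to\mathbb N}L(Z\sqcup Y',\alpha\sqcup\beta).$$
Nonzero summands automatically have $\alpha\le N$. Sorting the summands of $(S\otimes L)(Z\sqcup Y,w)$ by $Y'=\operatorname{supp}(v|_Y)$ gives
$$(S\otimes L)(Z\sqcup Y,w)=\bigoplus_{Y'\subset Y}F_L(Y',\kappa|_{Y'}).$$
The group $\mathrm{Aut}(Y,\kappa)$ permutes these summands, and $\mathrm{Stab}(Y')$ acts on the $Y'$-summand through $\mathrm{Aut}(Y',\kappa|_{Y'})$. So the value is the sum, over orbits of subsets $Y'$, of the representations induced from $\mathrm{Stab}(Y')$. Put $F=\sum_Lc_{\infty,L}[F_L]$. Relation (4.1) says that the sum over orbits of the induced classes of $F(Y',\kappa|_{Y'})$ is $0$. The term $Y'=Y$ is $F(Y,\kappa)$ itself. By induction on $|Y|$ the terms with $Y'\subsetneq Y$ are zero, hence $F(Y,\kappa)=0$ in $K_0(\mathrm{rep}\,\mathrm{Aut}(Y,\kappa))$ for all $(Y,\kappa)$.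

Suppose some $c_{\infty,L}\ne0$. Among the types of such $L$ choose $(Y,\kappa)$ of maximal length and, among those, of minimal size. Let $c_{\infty,L}\neq0$ and consider a nonzero summand of $F_L(Y,\kappa)$. Its $v=\alpha\sqcup\beta$ has $\operatorname{supp}\beta=Y$, so maximality of length forces $\alpha=0$. Then $(Y,\beta)$ is the type of $L$, $\beta\le\kappa$, and minimality of size forces $\beta=\kappa$. Therefore
$$0=F(Y,\kappa)=\sum_{L\text{ of type }(Y,\kappa)}c_{\infty,L}[L(Y,\kappa)].$$
These $L(Y,\kappa)$ are pairwise non-isomorphic irreducibles, so their coefficients vanish. This is a contradiction.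

**Step 2: all other coefficients vanish.** The purpose is to look at the top index and choose a weight where only the top twists, or only the top $X$'s, are visible. Suppose some remaining coefficient is nonzero. Let $R$ be the largest $s$ or $r$ occurring with a nonzero coefficient. Then let $m$ be the largest index for which some $c_{m,R,L}\ne0$ or some $a_{R,m,\rho}\ne0$. If some $c_{m,R,L}\ne0$, let $(Y,\lambda)$ be a type of such an $L$ of maximal length and, among those, of maximal size; otherwise let $Y=\emptyset$. Evaluate (4.1) at the weight $w$ on $Z\sqcup Z'\sqcup Y$ given by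
$$w|_Z=N\ (|Z|=m),\qquad w|_{Z'}=R\ \ (|Z'|=N\text{ if }R\ge1,\ Z'=\emptyset\text{ if }R=0),\qquad w|_Y=\lambda+R,$$
as representations of $S_Z\times S_{Z'}\times\mathrm{Aut}(Y,\lambda)$. We go through the terms.

* Terms with $s<R$ (possible only if $R\ge1$): $v$ has fewer than $q$ nonzero entries, so $w-v$ has more than $N-q>q$ entries equal to $R>s$ on $Z'$. That is more than its $m$-index allows, and the term vanishes. Terms $X_{r,n,\rho}$ with $r<R$: $w$ has at least $N>n$ entries $>r$, and the term vanishes.
* Terms $c_{m',R,L}$ with $m'<m$: $w-v\ge N-q>R$ on all $m$ points of $Z$, and the term vanishes. Terms $X_{R,n,\rho}$ with $n<m$: $w$ has at least $m>n$ entries $>R$, and the term vanishes.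
* Terms with $c_{m,R,L}\ne0$: $w-v>R$ on all $m$ points of $Z$ already uses up the allowance in (4.2). So $w-v\le R$ elsewhere, which on $Y$ says $v\ge\lambda$. Hence $v$ has length $\ge|Y|$. Maximality of length gives $\operatorname{supp}v=Y$, and then maximality of size gives $v=\lambda$. The value is $L(Y,\lambda)$, with $S_Z\times S_{Z'}$ acting trivially, if $L$ has type $(Y,\lambda)$, and $0$ otherwise.
* Terms $X_{R,m,\rho}$: $w$ has exactly $m+|Y|$ entries $>R$. So the value is $0$ if $Y\neq\emptyset$. If $Y=\emptyset$ it is $\rho_Z$, with $S_{Z'}$ acting trivially.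

If $Y\ne\emptyset$, we get $\sum_{L\text{ of type }(Y,\lambda)}c_{m,R,L}[L(Y,\lambda)]=0$, so these coefficients vanish, contradicting the choice of $(Y,\lambda)$. If $Y=\emptyset$, the only possibly nonzero $c_{m,R,L}$ is $c=c_{m,R,k}$ with $k$ the trivial representation, and we get
$$\sum_\rho a_{R,m,\rho}[\rho]=c\,[\mathrm{triv}]\quad\text{in }K_0(\mathrm{rep}\,S_m).$$
The $\rho$ are nontrivial and pairwise non-isomorphic, so all these coefficients vanish, contradicting the choice of $m$. This proves Theorem A. $\blacksquare$

## 5. The modules $J_r(V)$: placing a graded module on a marked set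

In Section 3 the twist $Q\otimes\mathbf V$ split according to which set of variables is marked or carries the weight of the twist. We now turn the pieces of such splittings into objects in their own right.

**Definition.** For $\ell\ge0$ let $A_\ell=k[y_1,\dots,y_\ell]$, and let $\mathcal V_\ell$ be the category of finitely generated $\mathbb Z_{>0}^\ell$-graded $A_\ell$-modules with compatible $S_\ell$-action. Equivalently, these are the finitely generated functors $V(B,w)$ on the full subcategory of $\mathcal C$ with $|B|=\ell$. For $r\in\mathbb N\cup\{\infty\}$ and $V\in\mathcal V_\ell$ let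
$$J_r(V)(E,w)=\bigoplus_{B}V(B,w|_B)\qquad\text{over } B\subset E,\ |B|=\ell,\ w\le r\text{ on }E\setminus B .$$
A morphism $f:(E,w)\to(F,v)$ maps the $B$-summand to the $f(B)$-summand through $V$ if $v\le r$ on $F\setminus f(B)$, and to $0$ otherwise.

So $x_a$ acts through $V$ if $a\in B$. If $a\notin B$, it is the identity on $V(B,w|_B)$ when $w_a+1\le r$, and zero otherwise. This is functorial: if $v'\le r$ off $gf(B)$, then $v\le r$ off $f(B)$, because $v(y)\le v'(g(y))$. The functor $J_r$ is exact in $V$. The module $J_r(V)$ is generated by its part of length $\ell$, which is $V$: the $B$-summand at $(E,w)$ is hit by the inclusion $(B,w|_B)\to(E,w)$. So it is finitely generated. Let $\mathcal T'_r$ be the triangulated subcategory generated by all $J_r(V)$, for all $\ell$ and all $V\in\mathcal V_\ell$.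

**Examples.** $J_0(yk[y])=\mathfrak m/\mathcal I_{1,0}$, the pure powers. $J_\infty(yk[y])=S\otimes\mathbf V$: at $(E,w)$ both have one basis vector for each $b\in E$. $J_1(yk[y]/(y^3))=S/\mathcal I_{0,1}\otimes\mathbf V$: a basis vector $x^u\otimes x_b$ with $u\le1$ has weight $1$ or $2$ at $b$ and weight $\le1$ elsewhere. The module $W$ of Section 3 is $J_0(y_1y_2A_2\otimes k[S_2])$.

**Lemma 5.1.** For $L$ irreducible of length $\ell$ let $L|_\ell$ be its restriction to length $\ell$, and let $(A_\ell\otimes L|_\ell)(B,w)=\bigoplus_{u+v=w}L(B,v)$ over $u\ge0$, $v>0$ on $B$. Every $V\in\mathcal V_\ell$ is obtained from the modules $A_\ell\otimes L|_\ell$ by finitely many short exact sequences, using two terms to get the third.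

**Proof.** Choose a finite $S_\ell$-stable set of degrees containing those of generators of $V$, and let $U_0$ be the sum of the corresponding graded pieces. Then $A_\ell\otimes U_0\to V$ is an equivariant surjection. Iterate with the kernel. By Hilbert's syzygy theorem, the $\ell$-th syzygy $F$ is a graded projective, hence free, $A_\ell$-module. Let $F_{\le d}$ be the submodule generated by the elements of total degree $\le d$. These give a finite equivariant filtration. In terms of a homogeneous basis, $F_{\le d}$ is spanned over $A_\ell$ by the basis elements of degree $\le d$, so the natural equivariant map $A_\ell\otimes(F_{\le d}/F_{\le d-1})_d\to F_{\le d}/F_{\le d-1}$ is an isomorphism. So we are reduced to $A_\ell\otimes U$ with $U$ a finite-dimensional graded equivariant space in degrees $>0$. Filter $U$ by simple ones, which are the $L|_\ell$. $\square$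

**Lemma 5.2.** $J_\infty(A_\ell\otimes L|_\ell)=S\otimes L$ for $L$ of length $\ell$. Consequently $\mathcal T'_\infty=\mathcal T_\infty$.

**Proof.** $(S\otimes L)(E,w)=\bigoplus_{v\le w}L(E,v)$. Sort by $B=\operatorname{supp}v$, which has $\ell$ elements: the $B$-part is $(A_\ell\otimes L|_\ell)(B,w|_B)$. The variable $x_a$ raises $u=w-v$, which is multiplication in $A_\ell$ if $a\in B$ and the identity on $L(E,v)$ if $a\notin B$. This is the definition of $J_\infty$. So the generators of $\mathcal T_\infty$ are in $\mathcal T_\infty'$. Since $J_\infty$ is exact, Lemma 5.1 gives the other inclusion. $\square$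

**Lemma 5.3.** Let $r<\infty$ and $\mathfrak b_j=(y_1\cdots y_j)^{r+1}A_j\in\mathcal V_j$. Then $\mathcal I_{j-1,r}/\mathcal I_{j,r}=J_r(\mathfrak b_j)$, and for irreducible $L$
$$J_r(\mathfrak b_j)\otimes L=\bigoplus_iJ_r(V_i^{L,j})\quad\text{(finitely many nonzero terms)},\tag{5.1}$$
where $V_i^{L,j}\in\mathcal V_i$ is
$$V_i^{L,j}(B,w)=\bigoplus_{A\subset B,\ |A|=j}\ \bigoplus_{u+v=w}L(B,v)\quad\text{over } A\cup\operatorname{supp}v=B,\ u\ge r+1\text{ on }A,\ u\le r\text{ on }B\setminus A,$$
and $y_b$ raises $u_b$ by one, acting by $0$ if $b\notin A$ and $u_b=r$.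

**Proof.** $J_r(\mathfrak b_j)(E,w)$ has one basis vector for each $B$ with $|B|=j$, $w\ge r+1$ on $B$ and $w\le r$ off $B$. So it is $k$ if $w$ has exactly $j$ entries $>r$, and $0$ otherwise; this is $\mathcal I_{j-1,r}/\mathcal I_{j,r}$. The tensor product with $L$ at $(E,w)$ is a sum of spaces $L(E,v)$ over data $(A,u,v)$ with $u+v=w$, $|A|=j$, $u\ge r+1$ on $A$ and $u\le r$ off $A$. Acting by $x_a$ raises $u_a$, or gives $0$ if $a\notin A$ and $u_a=r$. In particular $A$ and $v$ are preserved, and hence so is $B:=A\cup\operatorname{supp}v$. Off $B$ we have $v=0$ and $u=w\le r$, and $x_a$ for $a\notin B$ is the identity if $w_a+1\le r$ and zero otherwise. So the data with $|B|=i$ form $J_r(V_i^{L,j})$. Finally $V_i^{L,j}\in\mathcal V_i$: it is a finite sum (over $A$ and $v$) of shifts of the modules $k[y_A]\otimes k[y_{B\setminus A}]/(y_b^{r+1})$, and $w>0$ on $B$ since $u\ge r+1\ge1$ on $A$ and $v>0$ on $\operatorname{supp}v$. It is zero for $i>j+\operatorname{length}(L)$. $\square$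

For $r=0$, $j=2$, $L=\mathbf V$ this is the splitting $Q\otimes\mathbf V=M_2\oplus M_3$.

**Proposition 5.4.** $\mathcal T_r\subset\mathcal T'_r\subset\overline{\mathcal T}_r$ for all $r\le\infty$.

**Proof.** For $r=\infty$ use Lemma 5.2. Let $r<\infty$.

*First inclusion.* $S/\mathcal I_{n,r}\otimes L$ is filtered by the $(\mathcal I_{j-1,r}/\mathcal I_{j,r})\otimes L=J_r(\mathfrak b_j)\otimes L$, $0\le j\le n$, and these lie in $\mathcal T_r'$ by (5.1).

*Second inclusion.* By Lemma 5.1 and exactness of $J_r$ it suffices to treat $J_r(A_\ell\otimes L|_\ell)$ with $L$ of length $\ell$. Filter $A_\ell\otimes L|_\ell$ by the submodules where at least $j$ entries of $u$ are $\ge r+1$. In the $j$-th graded piece, $0\le j\le\ell$, put $A=\{u\ge r+1\}$; we see exactly $V_\ell^{L,j}$, since for $i=\ell$ the condition $A\cup\operatorname{supp}v=B$ just says $\operatorname{supp}v=B$. By (5.1), $J_r(V_\ell^{L,j})$ is a direct summand of $(\mathcal I_{j-1,r}/\mathcal I_{j,r})\otimes L$. The latter lies in $\mathcal T_r$: it is a shifted cone of $S/\mathcal I_{j,r}\otimes L\to S/\mathcal I_{j-1,r}\otimes L$ for $j\ge1$, and equals $S/\mathcal I_{0,r}\otimes L$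 for $j=0$. So every graded piece of $J_r(A_\ell\otimes L|_\ell)$, and hence this module itself, lies in $\overline{\mathcal T}_r$. $\square$

## 6. Orthogonality from shifting by $r+1$

For $r\in\mathbb N\cup\{\infty\}$ let $\mathcal A_r$ be the Serre subcategory of the finitely generated $M$ for which there is $c$ with $M(E,w)=0$ whenever $w$ has more than $c$ entries $>r$. So $\mathcal A_\infty$ consists of all finitely generated modules. If $V\in\mathcal V_\ell$, then $J_r(V)\in\mathcal A_r$ with $c=\ell$. Hence objects of $\mathcal T'_r$ have cohomology in $\mathcal A_r$.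

The simplest case shows the mechanism. $\operatorname{Hom}(k,S)=0$ because an element of $S$ killed by a new variable is $0$: multiplication by a new variable kills $k$ and is injective on $S$. The shift $\Sigma_1$ makes this functorial, so that it also handles all $\operatorname{Ext}$ groups.

**Proposition 6.1.** If $X\in\mathcal D$ has cohomology in $\mathcal A_r$ and $Y\in\mathcal T'_s$ with $r<s\le\infty$, then $\operatorname{Hom}_{\mathcal D}(X,Y)=0$.

**Proof.** *Step 1: reduce the target.* For fixed $X$, the $Y$ with $\operatorname{Hom}(X,Y[i])=0$ for all $i$ form a triangulated subcategory. So we may take $Y=J_s(V)[i]$. Put $t=r+1\le s$.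

*Step 2: $\xi_t$ splits on the target.* In $(\Sigma_tJ_s(V))(E,w)$ the summands are indexed by $B\subset E\sqcup\{*\}$. Those with $*\notin B$ form a copy of $J_s(V)(E,w)$, because the condition $w_*=t\le s$ holds. Those with $*\in B$ form a complementary submodule, because $B$ is preserved by the $x_a$ with $a\in E$. The map $\xi_t$ is an isomorphism onto the first part. So $\xi_t:J_s(V)\to\Sigma_tJ_s(V)$ is a split monomorphism. Since $\xi^{(c+1)}_t=\Sigma_t(\xi_t^{(c)})\circ\xi_t$ and functors preserve split monomorphisms, $\xi_t^{(c)}:Y\to\Sigma_t^cY$ is a split monomorphism for all $c$.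

*Step 3: shifting kills the source.* $\Sigma_t$ is exact, so $H^i(\Sigma_t^cX)=\Sigma_t^cH^i(X)$. Its value at $w$ is a value of $H^i(X)$ at a weight with at least $c$ entries equal to $r+1$. As $X$ has finitely many nonzero cohomology modules, all in $\mathcal A_r$, we get $\Sigma_t^cX=0$ in $\mathcal D$ for $c\gg0$.

*Step 4: conclusion.* For $f:X\to Y$, naturality gives $\xi_Y^{(c)}f=\Sigma_t^c(f)\,\xi_X^{(c)}=0$. Since $\xi^{(c)}_Y$ is split mono, $f=0$. $\square$

Hence $\operatorname{Hom}(\mathcal T_r',\mathcal T_s')=0$ for $r<s$. The same then holds for the closures under summands, and for the subcategories $\mathcal T_r\subset\mathcal T'_r$.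

## 7. The modules $J_r(V)$ generate

**Proposition 7.1.** The triangulated subcategory $\mathcal G$ generated by all $J_r(V)$, $r\in\mathbb N\cup\{\infty\}$, is all of $\mathcal D$.

**A resolution that runs the wrong way.** If $M$ is generated in length $\le\ell$ and vanishes in length $<\ell$, there is a natural surjection from $J_\infty(M|_\ell)$ onto $M$, where $M|_\ell$ is the restriction of $M$ to length $\ell$. One would like to continue with the kernel by induction. For $M=k$, $\ell=0$, this is $S\to k$ with kernel $\mathfrak m$, generated in length $1$. The next cover is $S\otimes\mathbf V\to\mathfrak m$, whose kernel is generated by the $x_i\otimes x_j-x_j\otimes x_i$, in length $2$. In the Koszul complex, the image of $S\otimes\Lambda^i\mathbf V$ is generated in length $i$ and vanishes in smaller length, because all weights of $\Lambda^i\mathbf V$ have length $i$. The lengths grow at every step and the process never stops. So we do not take kernels. Instead we look at a minimal counterexample, compare it with its own shift $\Sigma_tM$, and use that the cokernel of $\xi_t$ is generated in *smaller* length.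

**Proof of Proposition 7.1.** *Step 1: the induction on $r$ and a filtration.* We show $\mathcal A_r\subset\mathcal G$ by induction on $r\in\mathbb N\cup\{\infty\}$, assuming $\mathcal A_s\subset\mathcal G$ for all $s\in\mathbb N$ with $s<r$. Since $\mathcal A_\infty$ is everything and $\mathcal D$ is generated by finitely generated modules, this suffices. Let $\mathcal A_{r,j}$ be the class of finitely generated $M$ with $M(E,w)=0$ unless $w$ has exactly $j$ entries $>r$; for $r=\infty$ only $j=0$ matters, and $\mathcal A_{\infty,0}$ is everything. For $r<\infty$ and $M\in\mathcal A_r$, the spans of the $M(E,w)$ with at least $j$ entries $>r$ form a finite filtration by submodules with quotients in $\mathcal A_{r,j}$. So it suffices to show $\mathcal A_{r,j}\subset\mathcal G$, for fixed $r,j$.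

For $M$ finitely generated, $M|_\ell\in\mathcal V_\ell$. Indeed $P_u|_\ell$ is a finite free $A_\ell$-module, with one generator for each injection $f:F\to[\ell]$, in the degree equal to $u$ on $f(F)$ and to $1$ elsewhere.

If $r=0$, a module $M\in\mathcal A_{0,j}$ lives in length exactly $j$, so $M\cong J_0(M|_j)\in\mathcal G$. From now on $r\ge1$.

*Step 2: the minimal counterexample.* We prove by induction on $\ell$ that every $M\in\mathcal A_{r,j}$ generated in length $\le\ell$ lies in $\mathcal G$. For $\ell=-1$, $M=0$. Assume the claim for $\ell-1$ and suppose it fails for some $M$ generated in length $\le\ell$. By Proposition 2.2 there is a submodule $M_1\subset M$ maximal with $M/M_1\notin\mathcal G$. Replace $M$ by $M/M_1$, which is still in $\mathcal A_{r,j}$ and generated in length $\le\ell$. Then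
$$M\notin\mathcal G,\ \text{ but every quotient of }M\text{ by a nonzero submodule lies in }\mathcal G.\tag{7.1}$$

*Step 3: $M$ vanishes in length $<\ell$, and is covered by $J_r(V)$.* For a module $Q$ let $Q^{<\ell}$ be the submodule generated by all elements of length $<\ell$. The module $M^{<\ell}$ is in $\mathcal A_{r,j}$ and is generated in length $\le\ell-1$, so it is in $\mathcal G$. If it were nonzero, (7.1) would give $M/M^{<\ell}\in\mathcal G$ and so $M\in\mathcal G$. Hence $M^{<\ell}=0$. Put $V=M|_\ell$. Multiplication by $x^{w|_{E\setminus B}}$,
$$V(B,w|_B)=M(B,w|_B)\to M(E,w),$$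
defines a homomorphism $\pi:J_r(V)\to M$. The only point to check is that in $M$ the product vanishes when $J_r(V)$ says so. If $r<\infty$, $b\in E\setminus B$, $w_b>r$ and $0\ne z\in M(B,w|_B)$, then $w|_B$ has exactly $j$ entries $>r$, so $w$ has at least $j+1$, and $M(E,w)=0$. Moreover $\pi$ is surjective: $M$ is generated by its part of length $\ell$, and a morphism $f$ from $(B',w')$ with $|B'|=\ell$ to $(E,w)$ factors through $(f(B'),w|_{f(B')})$. It remains to show that $\pi$ is injective.

*Step 4: comparison of $M$ with $\Sigma_tM$.* The purpose is to show that $\Sigma_tM$ is $M$ plus something generated in length $<\ell$. Let $t=r$ if $r<\infty$ (here $r\ge1$ is used), and let $t\ge1$ be arbitrary if $r=\infty$. Then $\Sigma_tM\in\mathcal A_{r,j}$, as $t\le r$. Write $\xi=\xi_t:M\to\Sigma_tM$.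

* $\Gamma=\ker\xi$ is in $\mathcal G$. It is generated by finitely many $\gamma_i$, of length $\le c$ say, and $x_b^t\gamma_i=0$ for every new index $b$. If $v$ has more than $c$ entries $\ge t$, then every morphism from the weight of $\gamma_i$ to $(F,v)$ misses some $b$ with $v_b\ge t$, so it kills $\gamma_i$. Hence $\Gamma(F,v)=0$ for such $v$, so $\Gamma\in\mathcal A_{t-1}$. Since $t-1<r$, $\Gamma\in\mathcal G$.
* $\operatorname{coker}\xi$ is in $\mathcal A_{r,j}$ and generated in length $\le\ell-1$ by Lemma 2.3, so it is in $\mathcal G$. Hence $\Sigma_tM\notin\mathcal G$: otherwise $\operatorname{im}\xi\in\mathcal G$, and with $\Gamma\in\mathcal G$ also $M\in\mathcal G$.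
* $N:=(\Sigma_tM)^{<\ell}$ is in $\mathcal G$ by the induction on $\ell$. So $M':=\Sigma_tM/N\notin\mathcal G$.
* The composite $\eta:M\to\Sigma_tM\to M'$ is surjective. Its cokernel is a quotient of $\operatorname{coker}\xi$, so it is generated in length $<\ell$. But all elements of $\Sigma_tM$ of length $<\ell$ lie in $N$, so they die in it. Thus $\operatorname{coker}\eta=0$.

So $M'$ is a quotient of $M$ that is not in $\mathcal G$. By (7.1), $\ker\eta=0$ and $\eta$ is an isomorphism. Therefore
$$\Sigma_tM=\xi(M)\oplus N,\qquad \xi\text{ injective},\qquad N\text{ generated in length}<\ell.\tag{7.2}$$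

*Step 5: iterate.* We claim that for all $a\ge0$ the map $\xi^{(a)}:M\to\Sigma_t^aM$ is injective and $\Sigma_t^aM=\xi^{(a)}(M)\oplus N_a$ with $N_a$ generated in length $<\ell$. For $a=0$ take $N_0=0$. Given the claim for $a$, apply the exact functor $\Sigma_t$ to it, and apply the injective map $\Sigma_t(\xi^{(a)})$ to (7.2):
$$\Sigma_t^{a+1}M=\Sigma_t(\xi^{(a)})(\Sigma_tM)\oplus\Sigma_tN_a=\xi^{(a+1)}(M)\oplus\big[\Sigma_t(\xi^{(a)})(N)\oplus\Sigma_tN_a\big].$$
The bracket is generated in length $<\ell$ by Lemma 2.3, and $\xi^{(a+1)}=\Sigma_t(\xi^{(a)})\circ\xi$ is injective. This proves the claim. Since $M$ vanishes in length $<\ell$, so does the summand $\xi^{(a)}(M)$. So all elements of $\Sigma_t^aM$ of length $<\ell$ lie in $N_a$, and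
$$(\Sigma_t^aM)^{<\ell}\cap\xi^{(a)}(M)=0.\tag{7.3}$$

*Step 6: $\pi$ is injective.* The purpose is to turn an element of $\ker\pi$ into a violation of (7.3). Suppose $0\ne\kappa\in\ker\pi$ at $(E,w)$, with components $\kappa_B\in V(B,w|_B)$ and with $\kappa_{B_0}\ne0$. Put $C=E\setminus B_0$ and $a=|C|$. Since the $B_0$-summand occurs, $w\le r$ on $C$. Take $t=r$ if $r<\infty$, and $t=\max(\{1\}\cup w(C))$ if $r=\infty$. Multiply $\kappa$ by $\prod_{c\in C}x_c^{t-w_c}$. The result $\kappa'\in\ker\pi$ lives at $(E,w')$ with $w'=t$ on $C$ and $w'=w$ on $B_0$. As the exponents on $C$ stay $\le r$, we have $\kappa'_{B_0}=\kappa_{B_0}$. Identify $M(E,w')=(\Sigma_t^aM)(B_0,w|_{B_0})$, with $C$ as the set of stars. Then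
$$0=\pi(\kappa')=\xi^{(a)}(\kappa_{B_0})+\sum_{B\ne B_0}x^{w'|_{E\setminus B}}\kappa'_B.$$
Let $B\ne B_0$. Then $E\setminus B=(C\setminus B)\sqcup(B_0\setminus B)$. The element $\prod_{c\in C\setminus B}x_c^t\cdot\kappa'_B$ lies in
$$M((B\cap B_0)\sqcup C,w')=(\Sigma_t^aM)(B\cap B_0,w'),$$
and its length in $\Sigma_t^aM$ is $|B\cap B_0|<\ell$. The $B$-term of the sum is a monomial multiple of this element, by variables of $B_0\setminus B$. So it lies in $(\Sigma_t^aM)^{<\ell}$, and therefore so does $\xi^{(a)}(\kappa_{B_0})$. By (7.3) it is $0$, and since $\xi^{(a)}$ is injective, $\kappa_{B_0}=0$, a contradiction.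

So $M\cong J_r(V)\in\mathcal G$, contradicting $M\notin\mathcal G$. This completes the induction on $\ell$. Every finitely generated module is generated in some length $\le\ell$, so the induction on $r$ is complete as well. $\square$

## 8. From $\mathcal T'_r$ to $\overline{\mathcal T}_r$: proof of Theorem B

**Step 1: the decomposition and part (1).** Propositions 6.1 and 7.1 say that $\mathcal D=\langle\mathcal T'_0,\mathcal T'_1,\dots,\mathcal T'_\infty\rangle$ is a semiorthogonal decomposition. By Proposition 5.4, $\mathcal T_r\subset\mathcal T'_r\subset\overline{\mathcal T}_r$, so $\overline{\mathcal T}_r$ is also the closure of $\mathcal T'_r$ under triangles, shifts and summands. Vanishing of all $\operatorname{Hom}(X,Y[i])$ passes to such closures in both variables, and the $\overline{\mathcal T}_r\supset\mathcal T'_r$ generate. This gives the decomposition of Theorem B, and part (1) because $\mathcal T_r\subset\mathcal T_r'$.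

**Step 2: a lemma on gluing triangles.** For part (3) we need to split objects along the decomposition.

**Lemma 8.1.** Let $\mathcal U,\mathcal W\subset\mathcal D$ be triangulated subcategories with $\operatorname{Hom}(\mathcal U,\mathcal W)=0$. The objects $X$ that fit in a triangle $U\to X\to W\to U[1]$ with $U\in\mathcal U$, $W\in\mathcal W$ form a triangulated subcategory.

**Proof.** For classes of objects $\mathcal P,\mathcal Q$ let $\mathcal P*\mathcal Q$ be the class of $X$ in triangles $P\to X\to Q\to P[1]$. This operation is associative. Indeed, given triangles $P\to X\to Q\to$ and $X\to X'\to R\to$, the octahedral axiom for $P\to X\to X'$ gives triangles $P\to X'\to G\to$ and $Q\to G\to R\to$; the other inclusion is similar. Now let $X\in\mathcal W*\mathcal U$, in a triangle $W\to X\to U\to W[1]$. As $\operatorname{Hom}(U,W[1])=0$, $X\cong U\oplus W\in\mathcal U*\mathcal W$. So $\mathcal W*\mathcal U\subset\mathcal U*\mathcal W$, and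
$$(\mathcal U*\mathcal W)*(\mathcal U*\mathcal W)=\mathcal U*(\mathcal W*\mathcal U)*\mathcal W\subset\mathcal U*(\mathcal U*\mathcal W)*\mathcal W=(\mathcal U*\mathcal U)*(\mathcal W*\mathcal W)=\mathcal U*\mathcal W.$$
Thus $\mathcal U*\mathcal W$ is closed under extensions. It is closed under shifts, hence under cones. $\square$

**Step 3: part (3), $\overline{\mathcal T}_r=\mathcal T'_r$.** Write $\mathcal T'_{<r}$, $\mathcal T'_{\ge r}$, $\mathcal T'_{>r}$ for the triangulated subcategories generated by the indicated $\mathcal T'_s$. Then $\operatorname{Hom}(\mathcal T'_{<r},\mathcal T'_{\ge r})=0$. By Lemma 8.1 and Proposition 7.1 every object of $\mathcal D$ sits in a triangle with first term in $\mathcal T'_{<r}$ and third term in $\mathcal T'_{\ge r}$. Let $X\in\overline{\mathcal T}_r$, with such a triangle $U\to X\to W\to U[1]$. Since $\operatorname{Hom}(U,X)=0$, $W\cong X\oplus U[1]$. The inclusion $U[1]\to W$ lies in $\operatorname{Hom}(\mathcal T'_{<r},\mathcal T'_{\ge r})=0$, so $U=0$ and $X\cong W\in\mathcal T'_{\ge r}$.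

Apply Lemma 8.1 to $\mathcal T'_r$ and $\mathcal T'_{>r}$, which together generate $\mathcal T'_{\ge r}$. There is a triangle $U'\to X\to W'\to U'[1]$ with $U'\in\mathcal T'_r$, $W'\in\mathcal T'_{>r}$. Since $X\in\overline{\mathcal T}_r$, $\operatorname{Hom}(X,W')=0$, so $U'\cong X\oplus W'[-1]$. The projection $U'\to W'[-1]$ lies in $\operatorname{Hom}(\mathcal T'_r,\mathcal T'_{>r})=0$, so $W'=0$ and $X\cong U'\in\mathcal T'_r$. This proves (3).

**Step 4: part (2).** $\overline{\mathcal T}_\infty=\mathcal T'_\infty=\mathcal T_\infty$ by (3) and Lemma 5.2. For finite $r$ take $n\ge3$ and $\rho$ a nontrivial irreducible $S_n$-representation. Then $X_{r,n,\rho}=J_r(\mathfrak b_n\otimes\rho)$: the value of $\mathfrak b_n\otimes\rho$ at $(B,w)$ is $\rho_B$ if $w\ge r+1$ on $B$ and $0$ otherwise. So $X_{r,n,\rho}\in\mathcal T'_r=\overline{\mathcal T}_r$, but $X_{r,n,\rho}\notin\mathcal T_r$ by Theorem A.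

**Step 5: part (4).** Let $\mathcal T$ be the triangulated subcategory generated by all $\mathcal T_r$, $r\le\infty$. If $X\in\mathcal T$ then $[X]\in H$, by Step 0 of Section 4. The converse is an instance of a theorem of Thomason (*The classification of triangulated subcategories*, Compositio Math. 105 (1997), Thm. 2.1): a triangulated subcategory $\mathcal T$ of an essentially small triangulated category $\mathcal D$ that is *dense*, meaning that every object of $\mathcal D$ is a direct summand of an object of $\mathcal T$, equals $\{X:[X]\in\operatorname{im}(K_0(\mathcal T)\to K_0(\mathcal D))\}$. Here the image is $H$, since $\mathcal T$ is generated by the twists. We check density and give the argument for the implication we need.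

*Density.* Let $\widetilde{\mathcal T}$ be the class of direct summands in $\mathcal D$ of objects of $\mathcal T$. If $X\oplus X'\in\mathcal T$, then the cone of the projector of $X\oplus X'$ onto $X'$ is $X\oplus X[1]$, so $X\oplus X[1]\in\mathcal T$. Hence for $f:X\to Y$ in $\widetilde{\mathcal T}$ the cone of $f\oplus f[1]$ is in $\mathcal T$. It is the direct sum of the cones of $f$ and of $f[1]$, so $\operatorname{cone}(f)\in\widetilde{\mathcal T}$. Thus $\widetilde{\mathcal T}$ is a triangulated subcategory closed under summands that contains every $\mathcal T_r$, hence every $\overline{\mathcal T}_r$, hence equals $\mathcal D$.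

*$[X]\in H$ implies $X\in\mathcal T$.* Call $X,Y\in\mathcal D$ equivalent if $X\oplus T\cong Y\oplus T'$ for some $T,T'\in\mathcal T$. This is an equivalence relation compatible with $\oplus$. By density the classes $\{X\}$ form a group under $\oplus$: if $X\oplus X'\in\mathcal T$, then $\{X'\}=-\{X\}$. If $\{X\}=0$, then $X\oplus T\in\mathcal T$ for some $T\in\mathcal T$, and the triangle $T\to X\oplus T\to X\to T[1]$ shows $X\in\mathcal T$. Next, $X\mapsto\{X\}$ is additive on triangles $X\to Y\to Z\to X[1]$. Choose $X',Z'$ with $X\oplus X'\in\mathcal T$ and $Z\oplus Z'\in\mathcal T$. Adding the trivial triangles $X'\to X'\to0$ and $0\to Z'\to Z'$ gives a triangle $X\oplus X'\to Y\oplus X'\oplus Z'\to Z\oplus Z'\to$. So $Y\oplus X'\oplus Z'\in\mathcal T$, that is, $\{Y\}=\{X\}+\{Z\}$. So $[X]\mapsto\{X\}$ is a well-defined homomorphism on $K_0(\mathcal D)$. It kills the classes of all twists, hence kills $H$. If $[X]\in H$, then $\{X\}=0$ and $X\in\mathcal T$. This proves Theorem B. $\blacksquare$
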